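\title{Minimal Boolean algebras with the strong countable separation property}

\begin{abstract}
Assume that the continuum $\mathfrak{c}$ is regular. Call a Boolean algebra minimal if it has the strong countable separation property and embeds into every Boolean algebra with that property. The Avil\'es--Brech algebra is minimal, and under the Continuum Hypothesis it is the only minimal algebra. We show that uniqueness fails whenever the Continuum Hypothesis fails. In that case there is a minimal algebra not isomorphic to the Avil\'es--Brech algebra, it can be taken tightly $\sigma$-filtered of cardinality $\mathfrak{c}$, and there are exactly $2^{\mathfrak{c}}$ isomorphism types of minimal algebras. The method is to preserve an ultrafilter generated by a decreasing chain of length $\omega_1$ while filling all countable cuts.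
\end{abstract}

\section{The question and the answer}\label{sec:intro}

We work in ZFC together with the assumption that the cardinal $\mathfrak{c}=2^{\aleph_0}$ is regular. CH is the statement $\mathfrak{c}=\omega_1$. Boolean algebras are nontrivial, that is, $0\neq 1$. The complement of $x$ is $-x$, and $x\setminus y=x\wedge -y$. An embedding is an injective homomorphism. Filters and ideals are proper, and countable means finite or countably infinite.

\subsection{Filling countable cuts}

\begin{definition}\label{def:scsp}
A \emph{cut} in a Boolean algebra $A$ is a pair $(X,Y)$ of nonempty countable subsets of $A$ such that $\bigvee X_0<\bigwedge Y_0$ for all nonempty finite $X_0\subseteq X$ and $Y_0\subseteq Y$. An element $a$ \emph{fills} the cut if $x<a<y$ for all $x\in X$ and $y\in Y$. An infinite Boolean algebra $A$ has the \emph{strong countable separation property} (SCSP) if every cut in $A$ is filled by an element of $A$.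
\end{definition}

A cut in a subalgebra is also a cut in the larger algebra; we use this constantly. The strict inequalities carry the content of the definition. With $\le$ in place of $<$, every complete Boolean algebra would qualify, through $a=\bigvee X$. With $<$, the property says that countably many elements never pin down a new one. The cut $(\{0\},\{d\})$ shows that an algebra with the SCSP has no atoms. If $x_0<x_1<\cdots$ and $y$ is an upper bound of the $x_n$, the cut $(\{x_n:n<\omega\},\{y\})$ produces a smaller upper bound, so no strictly increasing $\omega$-sequence has a supremum.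

Let $\mathrm{Fin}$ be the ideal of finite subsets of $\omega$.

\begin{theorem}[Parovi\v{c}enko]\label{thm:par}
Under CH, $\mathcal{P}(\omega)/\mathrm{Fin}$ is the unique Boolean algebra of cardinality $\mathfrak{c}$ with the SCSP.
\end{theorem}

Van Douwen and van Mill showed that this statement is equivalent to CH. So when CH fails, a characterization of an algebra of this kind needs further conditions.

\subsection{The Avil\'es--Brech algebra}

The next two definitions are due to Avil\'es and Brech.

\begin{definition}\label{def:posex}
An embedding $e:B\to C$ of Boolean algebras is a \emph{posex} (push-out separable extension) if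
\begin{enumerate}
\item[(i)] for every $z\in C\setminus e[B]$, the ideal $\{a\in B: e(a)<z\}$ of $B$ is countably generated, and
\item[(ii)] $C$ is generated by $e[B]\cup S$ for some countable $S\subseteq C$.
\end{enumerate}
A Boolean algebra $A$ is \emph{tightly $\sigma$-filtered} if there is a sequence of Boolean algebras $(A_\eta)_{\eta\le\zeta}$ such that $A_0=\{0,1\}$, the inclusion $A_\eta\subseteq A_{\eta+1}$ is a posex for every $\eta<\zeta$, $A_\eta=\bigcup_{\alpha<\eta}A_\alpha$ for every limit $\eta\le\zeta$, and $A_\zeta=A$.
\end{definition}

Recall that the ideal generated by a set consists of the elements lying below a finite join of members of the set. Condition (i), applied to $z$ and to $-z$, says that countably many elements of $B$ describe which elements of $B$ lie below $z$ and which are disjoint from it. Every extension between countable algebras is a posex, since every ideal of a countable algebra is a countable set. For an extension that is not a posex, let $B$ be the algebra of finite and cofinite subsets of $\omega_1$, and let $C$ be generated by $B$ and a set $Z\subseteq\omega_1$ that is uncountable and coinfinite. The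 elements of $B$ below $Z$ are the finite subsets of $Z$, and countably many of them do not cover $Z$.

\begin{theorem}[Avil\'es--Brech]\label{thm:AB}
Assume that $\mathfrak{c}$ is regular. There is a unique, up to isomorphism, Boolean algebra $\mathfrak{B}$ such that
\begin{enumerate}
\item[(a)] $|\mathfrak{B}|=\mathfrak{c}$;
\item[(b)] $\mathfrak{B}$ is tightly $\sigma$-filtered;
\item[(c)] for every embedding $f:B\to\mathfrak{B}$ with $|B|<\mathfrak{c}$ and every posex $C\supseteq B$ there is an embedding $\tilde f:C\to\mathfrak{B}$ extending $f$.
\end{enumerate}
\end{theorem}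

We call $\mathfrak{B}$ the \emph{Avil\'es--Brech algebra} and (c) the \emph{extension property}. We use two further known facts.
\begin{enumerate}
\item[(B1)] $\mathfrak{B}$ has the SCSP.
\item[(B2)] $\mathfrak{B}$ embeds into every Boolean algebra with the SCSP.
\end{enumerate}

\subsection{Minimal algebras}

Call a Boolean algebra $A$ \emph{minimal} if $A$ has the SCSP and embeds into every Boolean algebra with the SCSP. By (B1) and (B2), $\mathfrak{B}$ is minimal. Minimality is a much shorter description than that of Theorem~\ref{thm:AB}: it mentions neither filtrations nor cardinalities. The following question comes from Kostana~\cite{Kostana}.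

\medskip
\noindent\textbf{Question.} \emph{Is every minimal algebra isomorphic to $\mathfrak{B}$? More exactly, is this implication a theorem of ZFC together with ``$\mathfrak{c}$ is regular''?}
\medskip

The first consequences of the definition point toward a positive answer.

\begin{proposition}\label{prop:basic}
\begin{enumerate}
\item[(a)] An algebra with the SCSP is minimal if and only if it embeds into $\mathfrak{B}$.
\item[(b)] Every minimal algebra has cardinality $\mathfrak{c}$.
\item[(c)] Under CH every minimal algebra is isomorphic to $\mathfrak{B}$.
\end{enumerate}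
\end{proposition}

\begin{proof}
(a) A minimal algebra embeds into $\mathfrak{B}$ by (B1). Conversely, if $A$ embeds into $\mathfrak{B}$ and $E$ has the SCSP, then $A$ embeds into $E$ by composing with the embedding given by (B2).

(b) A minimal algebra $A$ embeds into $\mathfrak{B}$ by (a), and $\mathfrak{B}$ embeds into $A$ by (B2).

(c) A minimal algebra $A$ and $\mathfrak{B}$ both have the SCSP and cardinality $\mathfrak{c}$. Under CH both are isomorphic to $\mathcal{P}(\omega)/\mathrm{Fin}$ by Theorem~\ref{thm:par}.
\end{proof}

Thus any two minimal algebras have the same size and embed into each other, and under CH they are isomorphic. Part (a) also turns the question into a concrete one: is every subalgebra of $\mathfrak{B}$ with the SCSP isomorphic to $\mathfrak{B}$? In this form there is a reason for doubt. The SCSP speaks of countable sets, while the extension property speaks of subalgebras of size less than $\mathfrak{c}$. Under CH these are the same range. When CH fails, the extension property constrains the subsets of $\mathfrak{B}$ of size $\omega_1$, and the SCSP does not mention them. Our results exploit this difference.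

\begin{theorem}\label{thm:one}
If $\mathfrak{c}>\omega_1$, there is a minimal algebra not isomorphic to $\mathfrak{B}$. Hence the statement ``every minimal algebra is isomorphic to $\mathfrak{B}$'' holds if and only if CH holds.
\end{theorem}

The theory ZFC with ``$\mathfrak{c}$ is regular'' and the negation of CH is consistent if ZFC is; for example, $\mathfrak{c}=\aleph_2$ in Cohen's model. So the implication in the Question is not a theorem, and the answer is negative. One might hope to repair the implication by adding conditions (a) and (b) of Theorem~\ref{thm:AB}. This does not help.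

\begin{theorem}\label{thm:tight}
If $\mathfrak{c}>\omega_1$, there is a minimal algebra not isomorphic to $\mathfrak{B}$ that is tightly $\sigma$-filtered of cardinality $\mathfrak{c}$.
\end{theorem}

\begin{theorem}\label{thm:count}
The number of isomorphism types of minimal algebras is exactly $1$ under CH, and exactly $2^{\mathfrak{c}}$ if CH fails.
\end{theorem}

The invariant that separates the algebras is the number of generators of an ultrafilter. Recall that an ultrafilter of $A$ is a maximal filter, equivalently a filter $V$ that contains $b$ or $-b$ for each $b\in A$; if a finite join lies in $V$, then so does one of its terms. We say that $V$ is \emph{generated} by $S\subseteq V$ if every element of $V$ lies above a finite meet of elements of $S$, the empty meet being $1$. We call $V$ \emph{small} if it is generated by fewer than $\mathfrak{c}$ elements. Isomorphisms carry small ultrafilters to small ultrafilters.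

Section~\ref{sec:ext} shows that $\mathfrak{B}$ has no small ultrafilter. Section~\ref{sec:one} shows that an ultrafilter generated by a decreasing chain of length $\omega_1$ is compatible with the SCSP, and proves Theorem~\ref{thm:one}. Each of Theorems~\ref{thm:tight} and~\ref{thm:count} implies Theorem~\ref{thm:one}, but the direct proof is the case of a single chain, where the idea is easiest to see. Section~\ref{sec:tight} preserves one chain along a transfinite construction, and Section~\ref{sec:count} uses countably many chains to code an ultrafilter on $\omega$ into a minimal algebra.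

\section{Extensions by one element}\label{sec:ext}

To use the extension property we need a supply of posexes over uncountable algebras. Consider an extension $C\supseteq B$ generated by $B$ and one element $t\notin\{0,1\}$. The sets $M=\{b\in B:b\le t\}$ and $N=\{b\in B:b\wedge t=0\}$ are ideals of $B$ with $M\cap N=\{0\}$. The elements of the form $(b_1\wedge t)\vee(b_2\setminus t)$ with $b_1,b_2\in B$ form a subalgebra, so every element of $C$ has this form. The first term depends only on the class of $b_1$ modulo $N$ and the second only on the class of $b_2$ modulo $M$. This suggests how to build $C$ from a prescribed pair $M,N$. For an ideal $N$ of $B$ we write $[b]_N$ for the class of $b$ in $B/N$, and we recall that $[a]_N\le[b]_N$ if and only if $a\setminus b\in N$.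

\begin{lemma}\label{lem:ext}
Let $M,N$ be countably generated ideals of a Boolean algebra $B$ with $M\cap N=\{0\}$. Let $C=(B/N)\times(B/M)$, $e(b)=([b]_N,[b]_M)$ and $t=(1,0)$. Then $e:B\to C$ is a posex, $C$ is generated by $e[B]\cup\{t\}$, and for $b\in B$,
\[
e(b)\le t\iff b\in M,\qquad e(b)\wedge t=0\iff b\in N .
\]
\end{lemma}

\begin{proof}
The map $e$ is a homomorphism with kernel $M\cap N=\{0\}$, hence an embedding. We have $e(b)\le(1,0)$ exactly when $[b]_M=0$, and $e(b)\wedge t=([b]_N,0)$; this gives the two equivalences. The identity $([b_1]_N,[b_2]_M)=(e(b_1)\wedge t)\vee(e(b_2)\setminus t)$ shows that $e[B]\cup\{t\}$ generates $C$.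

It remains to check condition (i) of Definition~\ref{def:posex} for every new element, not only for $t$. Let $z=([b_1]_N,[b_2]_M)\in C\setminus e[B]$. Since $z\notin e[B]$, the inequalities $e(a)<z$ and $e(a)\le z$ are equivalent, so the ideal in question is
\[
K=\{a\in B:\ a\setminus b_1\in N\ \text{ and }\ a\setminus b_2\in M\}.
\]
Taking finite joins of generators, we obtain increasing sequences $(n_k)_{k<\omega}$ in $N$ and $(m_k)_{k<\omega}$ in $M$ such that every element of $N$ lies below some $n_k$ and every element of $M$ lies below some $m_k$. We claim that $K$ is generated by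
\[
b_1\wedge b_2,\qquad (n_k\wedge b_2)\setminus b_1,\qquad (m_k\wedge b_1)\setminus b_2\qquad(k<\omega).
\]
These elements lie in $K$. For $a=b_1\wedge b_2$ both differences $a\setminus b_1$ and $a\setminus b_2$ are $0$. For $a=(n_k\wedge b_2)\setminus b_1$ we have $a\setminus b_1\le n_k\in N$ and $a\setminus b_2=0$. For $a=(m_k\wedge b_1)\setminus b_2$ we have $a\setminus b_1=0$ and $a\setminus b_2\le m_k\in M$.

Now let $a\in K$. The element $a\setminus(b_1\vee b_2)$ lies below $a\setminus b_1\in N$ and below $a\setminus b_2\in M$, so it is $0$. Hence $a\setminus b_1\le b_2$ and $a\setminus b_2\le b_1$. Choose $k$ with $a\setminus b_1\le n_k$ and $a\setminus b_2\le m_k$. Then $a\setminus b_1\le(n_k\wedge b_2)\setminus b_1$ and $a\setminus b_2\le(m_k\wedge b_1)\setminus b_2$. Since $a=(a\wedge b_1\wedge b_2)\vee(a\setminus b_1)\vee(a\setminus b_2)$, the element $a$ lies below the join of three of the listed elements.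
\end{proof}

From now on we replace $C$ by an isomorphic copy in which $e$ is an inclusion. The first application fills a cut in an arbitrary algebra.

\begin{lemma}\label{lem:fill}
Let $(X,Y)$ be a cut in a Boolean algebra $B$. There are a posex $C\supseteq B$ and an element $t\in C$ such that $C$ is generated by $B\cup\{t\}$ and $t$ fills $(X,Y)$.
\end{lemma}

\begin{proof}
Let $M$ be the set of elements below $\bigvee X_0$ for some nonempty finite $X_0\subseteq X$, and $N$ the set of elements below $-\bigwedge Y_0$ for some nonempty finite $Y_0\subseteq Y$. Since $\bigvee X_0<\bigwedge Y_0$, neither $\bigvee X_0$ nor $-\bigwedge Y_0$ is $1$. So $M$ and $N$ are ideals, generated by the countable sets $X$ and $\{-y:y\in Y\}$. An element of $M\cap N$ lies below some $\bigvee X_0\setminus\bigwedge Y_0=0$. Take $C$ and $t$ from Lemma~\ref{lem:ext}.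

Let $x\in X$. Then $x\in M$, so $x\le t$. If $x=t$, then $-x\wedge t=0$, so $-x\in N$ and $x\ge\bigwedge Y_0$ for some $Y_0$, contradicting $x<\bigwedge Y_0$. Let $y\in Y$. Then $-y\in N$, so $t\le y$. If $t=y$, then $y\le t$, so $y\in M$ and $y\le\bigvee X_0$ for some $X_0$, contradicting $\bigvee X_0<y$.
\end{proof}

This shows how (B1) sits inside the extension property. Given a cut $(X,Y)$ in $\mathfrak{B}$, apply Lemma~\ref{lem:fill} to the countable subalgebra generated by $X\cup Y$ and map $t$ into $\mathfrak{B}$. Only countable subalgebras are needed for this. The second application uses the extension property over subalgebras that may be uncountable.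

\begin{lemma}\label{lem:generic}
Let $B$ be a subalgebra of $\mathfrak{B}$ with $|B|<\mathfrak{c}$, and let $N$ be a countably generated ideal of $B$. There is $s\in\mathfrak{B}$ such that for all $b\in B$,
\[
s\wedge b=0\iff b\in N,\qquad b\le s\iff b=0 .
\]
\end{lemma}

\begin{proof}
Take $C\supseteq B$ and $t$ from Lemma~\ref{lem:ext} with $M=\{0\}$. The extension property gives an embedding $g:C\to\mathfrak{B}$ that is the identity on $B$. Let $s=g(t)$. Since $g$ is an embedding, $s\wedge b=0$ is equivalent to $t\wedge b=0$, and $b\le s$ is equivalent to $b\le t$.
\end{proof}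

\begin{corollary}\label{cor:nosmall}
No ultrafilter of $\mathfrak{B}$ is small.
\end{corollary}

\begin{proof}
Suppose that an ultrafilter $V$ of $\mathfrak{B}$ is generated by $S\subseteq V$ with $|S|<\mathfrak{c}$. The subalgebra $B$ generated by $S$ has size at most $|S|+\omega<\mathfrak{c}$. Take $s$ from Lemma~\ref{lem:generic} with $N=\{0\}$. Then no nonzero $b\in B$ lies below $s$ or below $-s$. But one of $s,-s$ is in $V$ and therefore lies above a finite meet $b$ of elements of $S$. This $b$ belongs to $B$, and it is nonzero because it belongs to $V$.
\end{proof}

\section{One chain}\label{sec:one}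

By Proposition~\ref{prop:basic}(a) and Corollary~\ref{cor:nosmall}, Theorem~\ref{thm:one} follows once we find a subalgebra of $\mathfrak{B}$ that has the SCSP and a small ultrafilter. We choose the generators of the ultrafilter first and keep only those elements of $\mathfrak{B}$ that the generators decide.

An \emph{$\omega_1$-chain} in a Boolean algebra is a strictly decreasing sequence $(a_\alpha)_{\alpha<\omega_1}$ of nonzero elements. The chain \emph{decides} an element $b$ if $a_\alpha\le b$ or $a_\alpha\le -b$ for some $\alpha<\omega_1$.

\begin{lemma}\label{lem:chain}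
If $A$ has the SCSP and $0\neq d\in A$, then $A$ contains an $\omega_1$-chain with $a_0=d$.
\end{lemma}

\begin{proof}
Let $0<\alpha<\omega_1$ and suppose that strictly decreasing nonzero $a_\beta$, $\beta<\alpha$, are given. A finite meet of them is one of them, so $(\{0\},\{a_\beta:\beta<\alpha\})$ is a cut. Let $a_\alpha$ fill it.
\end{proof}

\begin{lemma}\label{lem:decide}
Let $(a_\alpha)_{\alpha<\omega_1}$ be an $\omega_1$-chain in a Boolean algebra $E$, let $D$ be the set of elements of $E$ decided by the chain, and let $\mathcal{F}=\{b\in E:a_\alpha\le b\text{ for some }\alpha\}$. Then $D$ is a subalgebra of $E$ containing every $a_\alpha$, the set $\mathcal{F}$ is an ultrafilter of $D$ generated by $\{a_\alpha:\alpha<\omega_1\}$, and every countable subset of $\mathcal{F}$ has a lower bound of the form $a_\alpha$.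
\end{lemma}

\begin{proof}
The set $D$ is closed under complements and contains $1$ and every $a_\alpha$. Let $b,b'\in D$. Since the chain decreases, one $a_\alpha$ witnesses that both are decided. If $a_\alpha\le b$ and $a_\alpha\le b'$, then $a_\alpha\le b\wedge b'$; otherwise $a_\alpha$ lies below $-b$ or below $-b'$, so $a_\alpha\le-(b\wedge b')$. Thus $D$ is a subalgebra. The set $\mathcal{F}\subseteq D$ is upward closed, closed under finite meets, and omits $0$ because the $a_\alpha$ are nonzero; it contains $b$ or $-b$ for each $b\in D$ by the definition of $D$. Finally, if $b_n\ge a_{\alpha_n}$ for $n<\omega$, then $\alpha=\sup_n\alpha_n<\omega_1$ and $a_\alpha\le b_n$ for all $n$.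
\end{proof}

The difficulty is the SCSP for $D$. A cut in $D$ is filled in $\mathfrak{B}$, but the element that fills it need not be decided. The following example shows the problem, its solution, and the reason for the length $\omega_1$.

\begin{example}\label{ex:cut}
Assume $\omega_1<\mathfrak{c}$, let $(a_\alpha)_{\alpha<\omega_1}$ be an $\omega_1$-chain in $\mathfrak{B}$, and consider the cut $(\{0\},\{a_n:n<\omega\})$.

\emph{An undecided element fills it.} Apply Lemma~\ref{lem:generic} to the subalgebra generated by the chain, which has size $\omega_1$, with $N=\{0\}$, and let $a=s\wedge a_\omega$. Then $0<a\le a_\omega<a_n$ for all $n$. No $a_\alpha$ lies below $a$, since none lies below $s$. No $a_\alpha$ lies below $-a$, since $a_\alpha\wedge a=s\wedge a_{\max(\alpha,\omega)}\neq0$.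

\emph{A narrower cut forces a decision.} The pair $(\{a_{\omega+1}\},\{a_n:n<\omega\})$ is again a cut. Every element that fills it fills the original cut and lies above $a_{\omega+1}$, so it is decided.

\emph{A chain of length $\omega$ fails.} Let $D'$ be the set of elements decided by $(a_n)_{n<\omega}$ alone, and suppose that $a\in D'$ fills the cut. Then $a_n\le a$ contradicts $a<a_n$, and $a_n\le-a$ together with $a<a_n$ gives $a=0$. So $D'$ does not have the SCSP. The narrowing above needed a member of the chain beyond the countably many members that occur in the cut.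
\end{example}

The narrowing works for every cut. We state it for an arbitrary extension $E$, because Section~\ref{sec:tight} needs it outside $\mathfrak{B}$.

\begin{lemma}\label{lem:steer}
Let $(a_\alpha)_{\alpha<\omega_1}$ be an $\omega_1$-chain in a Boolean algebra $A$ that decides every element of $A$, and let $(X,Y)$ be a cut in $A$. There is a cut $(X^+,Y)$ in $A$ with the following property: if $E\supseteq A$ is a Boolean algebra and $t\in E$ fills $(X^+,Y)$, then $t$ fills $(X,Y)$ and the chain decides $t$.
\end{lemma}

\begin{proof}
Let $U=\{b\in A:a_\alpha\le b\text{ for some }\alpha\}$, an ultrafilter of $A$ by Lemma~\ref{lem:decide}.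

\emph{Case 1: some $x\in X$ is in $U$.} Let $X^+=X$. If $t$ fills the cut, then $t\ge x\ge a_\alpha$ for some $\alpha$.

\emph{Case 2: some $y\in Y$ has $-y\in U$.} Let $X^+=X$. If $t$ fills the cut, then $-t\ge-y\ge a_\alpha$ for some $\alpha$.

\emph{Case 3: neither.} Then $-x\in U$ for all $x\in X$ and $y\in U$ for all $y\in Y$. These are countably many elements of $U$, so by Lemma~\ref{lem:decide} there is $\alpha<\omega_1$ with $a_\alpha\wedge x=0$ and $a_\alpha\le y$ for all $x\in X$, $y\in Y$. Let $X^+=\{x\vee a_{\alpha+1}:x\in X\}$. For nonempty finite $X_0\subseteq X$ and $Y_0\subseteq Y$,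
\[
\bigvee X_0\vee a_{\alpha+1}\;<\;\bigvee X_0\vee a_\alpha\;\le\;\bigwedge Y_0 .
\]
The first inequality is strict because the nonzero element $a_\alpha\setminus a_{\alpha+1}$ lies below $\bigvee X_0\vee a_\alpha$ and is disjoint from $\bigvee X_0\vee a_{\alpha+1}$. So $(X^+,Y)$ is a cut. If $t$ fills it, then $x\le x\vee a_{\alpha+1}<t<y$ for all $x\in X$, $y\in Y$, and $t\ge a_{\alpha+1}$ because $X$ is nonempty.
\end{proof}

The shift from $a_\alpha$ to $a_{\alpha+1}$ in Case 3 preserves strictness. For the cut $(\{0\},\{a_0\})$ the value $\alpha=0$ is allowed, and $(\{a_0\},\{a_0\})$ is not a cut.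

\begin{proof}[Proof of Theorem~\ref{thm:one}]
By (B1) and Lemma~\ref{lem:chain}, fix an $\omega_1$-chain $(a_\alpha)_{\alpha<\omega_1}$ in $\mathfrak{B}$. Let $A$ be the set of elements of $\mathfrak{B}$ that it decides. By Lemma~\ref{lem:decide}, $A$ is a subalgebra containing the chain, hence infinite, and the chain generates an ultrafilter of $A$. Let $(X,Y)$ be a cut in $A$ and take $(X^+,Y)$ from Lemma~\ref{lem:steer}. By (B1), some $t\in\mathfrak{B}$ fills $(X^+,Y)$. Then $t$ fills $(X,Y)$ and is decided by the chain, so $t\in A$. Thus $A$ has the SCSP, and $A$ is minimal by Proposition~\ref{prop:basic}(a).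

If $\omega_1<\mathfrak{c}$, the ultrafilter of $A$ generated by the chain is small, so $A\not\cong\mathfrak{B}$ by Corollary~\ref{cor:nosmall}. This proves the first sentence of the theorem, and with Proposition~\ref{prop:basic}(c) it gives the second.
\end{proof}

The hypothesis $\omega_1<\mathfrak{c}$ enters only in the last paragraph. Under CH the same $A$ is minimal and is isomorphic to $\mathfrak{B}$.

\begin{remark}\label{rem:stone}
The construction has a topological reading, which the proofs do not use. The inclusion $A\subseteq\mathfrak{B}$ induces the map $V\mapsto V\cap A$ from the space of ultrafilters of $\mathfrak{B}$ onto that of $A$. All ultrafilters containing the whole chain are sent to one point. On the others the map is injective: if $-a_\alpha\in V$, then $b\setminus a_\alpha\in A$ for every $b\in\mathfrak{B}$, and $b\in V$ if and only if $b\setminus a_\alpha\in V\cap A$. So passing from $\mathfrak{B}$ to $A$ collapses one closed set to a point.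
\end{remark}

\section{A tightly $\sigma$-filtered example}\label{sec:tight}

The algebra of Section~\ref{sec:one} was cut out of $\mathfrak{B}$ from above, and its definition provides no filtration. To obtain one we build the algebra from below. The first $\omega_1$ steps create the chain. Each later step fills one cut by a posex, using Lemma~\ref{lem:fill}, after narrowing the cut by Lemma~\ref{lem:steer} so that the chain still decides everything.

\begin{proof}[Proof of Theorem~\ref{thm:tight}]
Assume $\omega_1<\mathfrak{c}$. We construct an increasing sequence $(A_\eta)_{\eta\le\mathfrak{c}}$ of Boolean algebras and an $\omega_1$-chain $(a_\alpha)_{\alpha<\omega_1}$ in $A_{\omega_1}$ such that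
\begin{enumerate}
\item[(1)] $A_0=\{0,1\}$, each inclusion $A_\eta\subseteq A_{\eta+1}$ is a posex, and $A_\eta=\bigcup_{\xi<\eta}A_\xi$ for limit $\eta$;
\item[(2)] $|A_\eta|\le|\eta|+\omega$;
\item[(3)] for $\eta\ge\omega_1$ the chain decides every element of $A_\eta$.
\end{enumerate}

\emph{Stages up to $\omega_1$.} In $\mathcal{P}(\omega_1)$ let $a_\beta=\omega_1\setminus(\beta+1)=\{\gamma<\omega_1:\gamma>\beta\}$. These sets are nonempty and strictly decreasing. For $\eta\le\omega_1$ let $A_\eta$ be the subalgebra generated by $\{a_\beta:\beta<\eta\}$. Then $A_0=\{0,1\}$, and (2) holds. At a limit $\eta$ the union of the earlier algebras is a subalgebra containing the generators, so it equals $A_\eta$. For $\eta<\omega_1$ the extension $A_\eta\subseteq A_{\eta+1}$ is between countable algebras, hence a posex. By Lemma~\ref{lem:decide}, the decided elements of $A_{\omega_1}$ form a subalgebra containing all generators, so (3) holds for $\eta=\omega_1$.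

\emph{Bookkeeping.} The set $\mathfrak{c}\setminus\omega_1$ of remaining stages has size $\mathfrak{c}$. Compose a bijection of it onto $\mathfrak{c}\times\mathfrak{c}\times\mathfrak{c}$ with the projection to the first two coordinates. This gives a map $\varphi:\mathfrak{c}\setminus\omega_1\to\mathfrak{c}\times\mathfrak{c}$ that takes each value $\mathfrak{c}$ times, hence at unboundedly many stages. By (2), each $A_\xi$ has at most $\mathfrak{c}^{\omega}=\mathfrak{c}$ countable subsets, so at most $\mathfrak{c}$ cuts, and it has the cut $(\{0\},\{1\})$. As soon as $A_\xi$ is constructed, for $\xi<\mathfrak{c}$, fix a list $(X_{\xi,\nu},Y_{\xi,\nu})_{\nu<\mathfrak{c}}$ of all its cuts, with repetitions allowed.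

\emph{Successor stages.} Let $\omega_1\le\eta<\mathfrak{c}$ and $\varphi(\eta)=(\xi,\nu)$. Let $(X,Y)=(X_{\xi,\nu},Y_{\xi,\nu})$ if $\xi\le\eta$, and $(X,Y)=(\{0\},\{1\})$ otherwise. This is a cut in $A_\eta$. By (3), Lemma~\ref{lem:steer} applies and gives a cut $(X^+,Y)$ in $A_\eta$. Lemma~\ref{lem:fill} gives a posex $A_{\eta+1}\supseteq A_\eta$ generated by $A_\eta\cup\{t\}$, where $t$ fills $(X^+,Y)$. Then $t$ fills $(X,Y)$ and is decided by the chain. The decided elements of $A_{\eta+1}$ form a subalgebra containing $A_\eta\cup\{t\}$, so (3) holds for $\eta+1$. Also $|A_{\eta+1}|\le|A_\eta|+\omega$.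

\emph{Limit stages.} Take unions. Condition (3) passes to the union, and (2) holds because $A_\eta$ is a union of $|\eta|$ sets of size at most $|\eta|+\omega$.

Let $A=A_{\mathfrak{c}}$. It is tightly $\sigma$-filtered by (1), and infinite since it contains the chain. Let $(X,Y)$ be a cut in $A$. Since $\mathfrak{c}$ is regular and uncountable, the countable set $X\cup Y$ lies in some $A_\xi$ with $\xi<\mathfrak{c}$, so $(X,Y)=(X_{\xi,\nu},Y_{\xi,\nu})$ for some $\nu$. There is a stage $\eta\ge\xi$ with $\varphi(\eta)=(\xi,\nu)$, and the cut is filled in $A_{\eta+1}$. So $A$ has the SCSP.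

Next we embed $A$ into $\mathfrak{B}$ by constructing an increasing sequence of embeddings $f_\eta:A_\eta\to\mathfrak{B}$. Let $f_0$ be the unique embedding of $\{0,1\}$. Given $f_\eta$ with $\eta<\mathfrak{c}$, we have $|A_\eta|<\mathfrak{c}$ by (2), and $A_\eta\subseteq A_{\eta+1}$ is a posex, so the extension property gives $f_{\eta+1}$. At limits take unions. The embedding $f_{\mathfrak{c}}$ shows that $A$ is minimal, by Proposition~\ref{prop:basic}(a), and $|A|=\mathfrak{c}$ by Proposition~\ref{prop:basic}(b). Finally, by (3) and Lemma~\ref{lem:decide} the chain generates an ultrafilter of $A$, which is small since $\omega_1<\mathfrak{c}$. So $A\not\cong\mathfrak{B}$ by Corollary~\ref{cor:nosmall}.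
\end{proof}

\begin{remark}
This $A$ satisfies (a) and (b) of Theorem~\ref{thm:AB}, so it must violate the extension property. The violation is explicit. Let $C\supseteq A_{\omega_1}$ and $t$ come from Lemma~\ref{lem:ext} with $M=N=\{0\}$, so that no $a_\alpha$ lies below $t$ or $-t$. The inclusion $A_{\omega_1}\to A$ does not extend to an embedding of $C$, because the chain decides every element of $A$.
\end{remark}

\section{Countably many chains}\label{sec:count}

Under CH, Theorem~\ref{thm:count} follows from Proposition~\ref{prop:basic}(c) and the minimality of $\mathfrak{B}$. In general every minimal algebra is isomorphic to a subalgebra of $\mathfrak{B}$, and $\mathfrak{B}$ has $2^{\mathfrak{c}}$ subsets, so there are at most $2^{\mathfrak{c}}$ isomorphism types. For the rest of the paper we assume $\omega_1<\mathfrak{c}$ and construct $2^{\mathfrak{c}}$ pairwise nonisomorphic minimal algebras.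

We need an invariant with $2^{\mathfrak{c}}$ possible values. An ultrafilter on $\omega$, that is, of the algebra $\mathcal{P}(\omega)$, is \emph{nonprincipal} if it contains no finite set, equivalently if it contains every cofinite set. By Posp\'{\i}\v{s}il's theorem there are $2^{\mathfrak{c}}$ nonprincipal ultrafilters on $\omega$. For each such $v$ we build a minimal algebra $A_v$ from which $v$ can be recovered up to a permutation of $\omega$. The recovery has two steps. First, chains indexed by $\omega$ give ultrafilters $U_i$ of $A_v$ that can be recognized from the algebra alone; they provide a copy of $\omega$, and with it an ultrafilter $V_w$ of $A_v$ for each ultrafilter $w$ on $\omega$. Second, one extra chain marks $V_v$ among the $V_w$.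

\subsection{The algebras $A_v$}

Let $I=\omega\cup\{*\}$. Take an $\omega_1$-chain $(e_\alpha)$ in $\mathfrak{B}$ and put $d_*=e_0\setminus e_1$ and $d_i=e_{i+1}\setminus e_{i+2}$ for $i\in\omega$. These elements are nonzero, and they are pairwise disjoint because $e_n\le e_{m+1}$ for $m<n$. By Lemma~\ref{lem:chain}, fix for each $i\in I$ an $\omega_1$-chain $(a^i_\alpha)_{\alpha<\omega_1}$ in $\mathfrak{B}$ with $a^i_0=d_i$. Thus
\begin{equation}\label{eq:disj}
a^i_\alpha\wedge a^j_\beta=0\qquad\text{for all }i\neq j\text{ in }I\text{ and all }\alpha,\beta<\omega_1 .
\end{equation}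
Let $\mathcal{F}_i=\{b\in\mathfrak{B}:a^i_\alpha\le b\text{ for some }\alpha\}$, let $A^0$ be the set of elements of $\mathfrak{B}$ decided by every one of the chains, and define the \emph{trace}
\[
\pi:A^0\to\mathcal{P}(I),\qquad\pi(b)=\{i\in I:b\in\mathcal{F}_i\}.
\]
By Lemma~\ref{lem:decide}, $A^0$ is an intersection of subalgebras, hence a subalgebra, and each $\mathcal{F}_i\cap A^0$ is an ultrafilter of $A^0$. Therefore $\pi$ preserves meets and complements, so it is a homomorphism. Two kinds of elements have evident traces.
\begin{enumerate}
\item[(T1)] If $b\in\mathfrak{B}$ and for each $i\in I$ there is $\alpha_i$ with $b\wedge a^i_{\alpha_i}=0$, then $b\in A^0$ and $\pi(b)=\emptyset$.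
\item[(T2)] For $i\in I$ and $\alpha<\omega_1$, we have $a^i_\alpha\in A^0$ and $\pi(a^i_\alpha)=\{i\}$.
\end{enumerate}
In (T1), $-b\in\mathcal{F}_i$ for every $i$. In (T2), $a^i_\alpha\in\mathcal{F}_i$, and $-a^i_\alpha\in\mathcal{F}_j$ for $j\neq i$ by \eqref{eq:disj}.

In Case 3 of Lemma~\ref{lem:steer} we raised the lower side of the cut, and so pushed the new element into the ultrafilter. Lowering the upper side would have pushed it out. With many chains we need this freedom at each index, because the trace of the new element will have to obey a constraint.

\begin{lemma}\label{lem:trace}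
Let $(X,Y)$ be a cut in $A^0$, let $p=\bigcup_{x\in X}\pi(x)$ and $q=\bigcap_{y\in Y}\pi(y)$, and let $p\subseteq r\subseteq q$. There is $a\in A^0$ that fills $(X,Y)$ and has $\pi(a)=r$.
\end{lemma}

\begin{proof}
Let $i\in q\setminus p$. Then $-x\in\mathcal{F}_i$ for all $x\in X$ and $y\in\mathcal{F}_i$ for all $y\in Y$, so by Lemma~\ref{lem:decide} there is $\alpha_i<\omega_1$ with
\begin{equation}\label{eq:alpha}
a^i_{\alpha_i}\wedge x=0\quad\text{and}\quad a^i_{\alpha_i}\le y\qquad\text{for all }x\in X,\ y\in Y .
\end{equation}
Write $\hat a_i=a^i_{\alpha_i+1}$. The set $q\setminus p$ is the disjoint union of $r\setminus p$ and $q\setminus r$. Let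
\[
X^+=X\cup\{\hat a_i:i\in r\setminus p\},\qquad Y^+=Y\cup\{-\hat a_j:j\in q\setminus r\}.
\]
These sets are countable because $I$ is countable. We show that $(X^+,Y^+)$ is a cut in $\mathfrak{B}$. Enlarging a finite subset of $X^+$ raises its join and enlarging a finite subset of $Y^+$ lowers its meet, so we may assume that the finite sets meet $X$ and $Y$. It then suffices to prove
\begin{equation}\label{eq:cut}
\bigvee X_0\vee\bigvee_{i\in H}\hat a_i\;<\;\bigwedge Y_0\wedge\bigwedge_{j\in L}-\hat a_j
\end{equation}
for nonempty finite $X_0\subseteq X$, $Y_0\subseteq Y$ and finite $H\subseteq r\setminus p$, $L\subseteq q\setminus r$.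

For the weak inequality, each term on the left must lie below each term on the right. Let $x\in X_0$, $y\in Y_0$, $i\in H$, $j\in L$. We have $x\le y$ because $(X,Y)$ is a cut; $x\le-\hat a_j$ and $\hat a_i\le y$ by \eqref{eq:alpha}; and $\hat a_i\le-\hat a_j$ by \eqref{eq:disj}, since $H\cap L=\emptyset$. If $H=L=\emptyset$, then \eqref{eq:cut} is the hypothesis on $(X,Y)$. Otherwise pick $k\in H\cup L$ and let $u=a^k_{\alpha_k}\setminus\hat a_k\neq0$. The element $u$ is disjoint from $\hat a_k$ by definition and from $\hat a_i$ for $i\neq k$ by \eqref{eq:disj}. By \eqref{eq:alpha} it is disjoint from each $x\in X_0$ and lies below each $y\in Y_0$. So $u$ is disjoint from the left side of \eqref{eq:cut} and lies below the right side, and the inequality is strict.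

By (B1), some $a\in\mathfrak{B}$ fills $(X^+,Y^+)$, and then it fills $(X,Y)$. The set $I$ is the disjoint union of $p$, $r\setminus p$, $q\setminus r$ and $I\setminus q$.
\begin{itemize}
\item If $i\in p$, then $a\ge x\in\mathcal{F}_i$ for some $x\in X$, so $a\in\mathcal{F}_i$.
\item If $i\in r\setminus p$, then $a\ge\hat a_i$, so $a\in\mathcal{F}_i$.
\item If $i\in q\setminus r$, then $-a\ge\hat a_i$, so $-a\in\mathcal{F}_i$.
\item If $i\in I\setminus q$, then $-a\ge-y\in\mathcal{F}_i$ for some $y\in Y$, so $-a\in\mathcal{F}_i$.
\end{itemize}
Hence $a\in A^0$ and $\pi(a)=r$.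
\end{proof}

Fix a nonprincipal ultrafilter $v$ on $\omega$. For $J\subseteq\omega$ let $J^v=J\cup\{*\}$ if $J\in v$, and $J^v=J$ otherwise. Since $v$ is an ultrafilter, $(J\cap K)^v=J^v\cap K^v$ and $(\omega\setminus J)^v=I\setminus J^v$. So $J\mapsto J^v$ is a homomorphism, and it is an isomorphism of $\mathcal{P}(\omega)$ onto the subalgebra
\[
D_v=\{r\subseteq I:\ *\in r\iff r\cap\omega\in v\}
\]
of $\mathcal{P}(I)$, with inverse $r\mapsto r\cap\omega$. Define
\[
A_v=\pi^{-1}[D_v],\qquad\tau:A_v\to\mathcal{P}(\omega),\quad\tau(b)=\pi(b)\cap\omega .
\]
Then $A_v$ is a subalgebra of $\mathfrak{B}$, the map $\tau$ is a homomorphism, and $\pi(b)=\tau(b)^v$ for $b\in A_v$. In the language of Remark~\ref{rem:stone}, $A_v$ consists of those $b\in A^0$ on which the ultrafilters $\mathcal{F}_*\cap A^0$ and $\{b\in A^0:\pi(b)\cap\omega\in v\}$ agree, so passing from $A^0$ to $A_v$ glues these two points together.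

The elements described in (T1) belong to $A_v$, since $\emptyset\in D_v$. For $i\in\omega$ the elements $a^i_\alpha$ belong to $A_v$, since $\{i\}\notin v$; this is where we use that $v$ is nonprincipal. The elements $a^*_\alpha$ do not belong to $A_v$, since $\{*\}\notin D_v$.

\begin{lemma}\label{lem:Av}
The algebra $A_v$ is minimal, and $\tau$ maps $A_v$ onto $\mathcal{P}(\omega)$.
\end{lemma}

\begin{proof}
The algebra $A_v$ contains the chain $(a^0_\alpha)$, so it is infinite. Let $(X,Y)$ be a cut in $A_v$. We need $r\in D_v$ with $\pi(x)\subseteq r\subseteq\pi(y)$ for all $x\in X$, $y\in Y$. The union of the sets $\pi(x)$ need not lie in $D_v$, so we take the union in $\mathcal{P}(\omega)$ and transfer it. Let $J=\bigcup_{x\in X}\tau(x)$ and $r=J^v$. For $x\in X$, $y\in Y$ we have $\tau(x)\subseteq\tau(y)$, hence $\tau(x)\subseteq J\subseteq\tau(y)$. The map $K\mapsto K^v$ preserves inclusion, so $\pi(x)\subseteq r\subseteq\pi(y)$. Lemma~\ref{lem:trace} gives $a\in A^0$ that fills $(X,Y)$ and has $\pi(a)=r\in D_v$, so $a\in A_v$. Thus $A_v$ has the SCSP, and it is minimal by Proposition~\ref{prop:basic}(a).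

For the cut $(\{0\},\{1\})$ we have $p=\emptyset$ and $q=I$ in Lemma~\ref{lem:trace}. So for each $J\subseteq\omega$ there is $a\in A^0$ with $\pi(a)=J^v$, and then $a\in A_v$ and $\tau(a)=J$.
\end{proof}

\subsection{Recognizing the copy of $\omega$}

For $i\in\omega$ let $U_i=\mathcal{F}_i\cap A_v=\{b\in A_v:i\in\tau(b)\}$, and let $W=\mathcal{F}_*\cap A_v=\{b\in A_v:*\in\pi(b)\}$. These are ultrafilters of $A_v$. Call an ultrafilter $V$ \emph{$\sigma$-directed} if every countable subset of $V$ has a lower bound in $V$. This property lets us move an ultrafilter away from all countably many chains at once, into a part of $A_v$ that coincides with a part of $\mathfrak{B}$, where Corollary~\ref{cor:nosmall} applies.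

\begin{lemma}\label{lem:recog}
The small $\sigma$-directed ultrafilters of $A_v$ are exactly the $U_i$, $i\in\omega$, and these are pairwise distinct.
\end{lemma}

\begin{proof}
Let $i\in\omega$. The chain $(a^i_\alpha)$ lies in $A_v$ and generates $U_i$. So $U_i$ is small because $\omega_1<\mathfrak{c}$, and $\sigma$-directed by Lemma~\ref{lem:decide}. For $j\neq i$ we have $a^i_0\in U_i\setminus U_j$ by (T2).

The ultrafilter $W$ is not $\sigma$-directed. Indeed, for $i\in\omega$ we have $\pi(-a^i_0)=I\setminus\{i\}\ni *$, so $-a^i_0\in W$. A lower bound $b\in W$ of all these elements would satisfy $\pi(b)\cap\omega=\emptyset\notin v$ and $*\in\pi(b)$, contradicting $\pi(b)\in D_v$.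

Suppose now that $V$ is a small $\sigma$-directed ultrafilter of $A_v$ different from every $U_i$. Then $V\neq W$ as well. For $i\in\omega$ there is $\alpha_i$ with $-a^i_{\alpha_i}\in V$; otherwise $V$ would contain the generators of $U_i$, so $U_i\subseteq V$ and $U_i=V$ by maximality. For the index $*$ the chain is not in $A_v$, so we argue differently: there is $y\in W$ with $-y\in V$, and $y\ge a^*_{\alpha_*}$ for some $\alpha_*$. Since $V$ is $\sigma$-directed, there is $z\in V$ below $-y$ and below every $-a^i_{\alpha_i}$, $i\in\omega$. Then $z\wedge a^i_{\alpha_i}=0$ for all $i\in I$. By (T1), every element of $\mathfrak{B}$ below $z$ lies in $A_v$.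

Let $V'$ be the set of elements of $\mathfrak{B}$ lying above some element of $V$. It is a filter of $\mathfrak{B}$. For $b\in\mathfrak{B}$, the elements $z\wedge b$ and $z\setminus b$ lie in $A_v$ and their join is $z\in V$, so one of them is in $V$, and $b$ or $-b$ is in $V'$. Hence $V'$ is an ultrafilter of $\mathfrak{B}$. A set that generates $V$ also generates $V'$, so $V'$ is small, contradicting Corollary~\ref{cor:nosmall}.
\end{proof}

\subsection{Recognizing $v$}

For an ultrafilter $w$ on $\omega$ let $V_w=\tau^{-1}[w]$. It is an ultrafilter of $A_v$, because $\tau$ is a homomorphism. By the definition of $D_v$, for $b\in A_v$ we have $*\in\pi(b)$ if and only if $\tau(b)\in v$; that is, $V_v=W$. The extra chain is not contained in $A_v$, but its successive differences are, and they approach $W$ in the following sense. A sequence $(u_\alpha)_{\alpha<\omega_1}$ \emph{converges} to an ultrafilter $V$ if for every $b\in V$ there is $\gamma<\omega_1$ with $u_\alpha\le b$ for all $\alpha\ge\gamma$. The terms $u_\alpha$ need not belong to $V$.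

\begin{lemma}\label{lem:conv}
Let $w$ be a nonprincipal ultrafilter on $\omega$. Some $\omega_1$-sequence of nonzero elements of $A_v$ converges to $V_w$ if and only if $w=v$.
\end{lemma}

\begin{proof}
Let $w=v$ and $u_\alpha=a^*_\alpha\setminus a^*_{\alpha+1}\neq0$. The element $u_\alpha$ is disjoint from $a^*_{\alpha+1}$ and, by \eqref{eq:disj}, from $a^i_0$ for $i\in\omega$. So $u_\alpha\in A_v$ by (T1). If $b\in V_v=W$, then $b\ge a^*_\gamma$ for some $\gamma$, and $u_\alpha\le a^*_\alpha\le b$ for all $\alpha\ge\gamma$.

Let $w\neq v$, and suppose that nonzero elements $u_\alpha\in A_v$ converge to $V_w$. We first move a tail of the sequence away from all chains. For each $k\in I$ we find $b_k\in V_w$ and $\delta_k<\omega_1$ with $b_k\wedge a^k_{\delta_k}=0$. For $k\in\omega$ take $b_k=-a^k_0$ and $\delta_k=0$; here $\tau(b_k)=\omega\setminus\{k\}\in w$ because $w$ is nonprincipal. For $k=*$ pick $J\in w\setminus v$, which exists because $w$ and $v$ are distinct maximal filters, and pick $b_*\in A_v$ with $\tau(b_*)=J$ by Lemma~\ref{lem:Av}. Then $b_*\in V_w$, and $*\notin\pi(b_*)$ because $J\notin v$. So $-b_*\in\mathcal{F}_*$, which gives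 $\delta_*$. Since $I$ is countable, there is $\gamma<\omega_1$ with $u_\alpha\le b_k$ for all $\alpha\ge\gamma$ and $k\in I$. Hence
\begin{equation}\label{eq:tail}
u_\alpha\wedge a^k_{\delta_k}=0\qquad(\alpha\ge\gamma,\ k\in I).
\end{equation}

Now we use Lemma~\ref{lem:generic} to produce an element with empty trace that meets every term of the tail. Let $B$ be the subalgebra of $\mathfrak{B}$ generated by $\{u_\alpha:\alpha<\omega_1\}\cup\{a^k_{\delta_k}:k\in I\}$, so $|B|\le\omega_1<\mathfrak{c}$. Let $N$ be the set of elements of $B$ lying below a finite join of elements $a^k_{\delta_k}$. For $\alpha\ge\gamma$ the nonzero element $u_\alpha$ is disjoint from every such join by \eqref{eq:tail}, so $u_\alpha\notin N$. In particular $N\neq B$, and $N$ is a countably generated ideal of $B$. Take $s\in\mathfrak{B}$ with $s\wedge b=0\iff b\in N$ for $b\in B$. Then $s\wedge u_\alpha\neq0$ for all $\alpha\ge\gamma$. On the other hand $s\wedge a^k_{\delta_k}=0$ for all $k\in I$, so $s\in A_v$ and $\pi(s)=\emptyset$ by (T1). Thus $\tau(-s)=\omega\in w$ and $-s\in V_w$. By convergence, $u_\alpha\le-s$ for all sufficiently large $\alpha$, a contradiction.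
\end{proof}

Both restrictions on $w$ in the second half of the proof are needed. For $w=v$ no element of $V_w$ is disjoint from any $a^*_\delta$, so $b_*$ does not exist. For the principal ultrafilter $w=\{J\subseteq\omega:i\in J\}$ we have $V_w=U_i$, and the chain $(a^i_\alpha)$ itself converges to it.

\subsection{Counting isomorphism types}

For a permutation $\rho$ of $\omega$ and an ultrafilter $w$ on $\omega$, let $\rho(w)=\{\rho[J]:J\in w\}$. This is an ultrafilter, nonprincipal if $w$ is.

\begin{lemma}\label{lem:orbit}
If $v,v'$ are nonprincipal ultrafilters on $\omega$ and $A_v\cong A_{v'}$, then $v'=\rho(v)$ for some permutation $\rho$ of $\omega$.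
\end{lemma}

\begin{proof}
Let $h:A_v\to A_{v'}$ be an isomorphism. Write $U_i,\tau,V_w$ for the objects computed in $A_v$ and $U'_i,\tau',V'_w$ for those computed in $A_{v'}$. The map $V\mapsto h[V]$ is a bijection between the small $\sigma$-directed ultrafilters of $A_v$ and those of $A_{v'}$. By Lemma~\ref{lem:recog} there is a permutation $\rho$ of $\omega$ with $h[U_i]=U'_{\rho(i)}$ for all $i$. For $b\in A_v$,
\[
\tau'(h(b))=\{\rho(i):h(b)\in U'_{\rho(i)}\}=\{\rho(i):b\in U_i\}=\rho[\tau(b)] .
\]
Hence $h(b)\in V'_{\rho(v)}$ if and only if $\rho[\tau(b)]\in\rho(v)$, if and only if $\tau(b)\in v$, if and only if $b\in V_v$. So $h[V_v]=V'_{\rho(v)}$. By Lemma~\ref{lem:conv}, some sequence $(u_\alpha)$ of nonzero elements of $A_v$ converges to $V_v$. Then the nonzero elements $h(u_\alpha)$ converge to $V'_{\rho(v)}$, and $\rho(v)$ is nonprincipal. Lemma~\ref{lem:conv}, applied in $A_{v'}$, gives $\rho(v)=v'$.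
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:count}]
The case of CH and the upper bound $2^{\mathfrak{c}}$ were treated at the start of this section. Assume $\omega_1<\mathfrak{c}$. The group of permutations of $\omega$ has size $\mathfrak{c}$ and acts on the set of nonprincipal ultrafilters on $\omega$, which has size $2^{\mathfrak{c}}$. Each orbit has size at most $\mathfrak{c}$. If $\kappa$ is the number of orbits, then $2^{\mathfrak{c}}\le\kappa\cdot\mathfrak{c}=\max(\kappa,\mathfrak{c})$, and since $\mathfrak{c}<2^{\mathfrak{c}}$ this forces $\kappa=2^{\mathfrak{c}}$. Choose one ultrafilter $v$ from each orbit. The algebras $A_v$ are minimal by Lemma~\ref{lem:Av} and pairwise nonisomorphic by Lemma~\ref{lem:orbit}.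
\end{proof}

\begin{thebibliography}{9}

\bibitem{Kostana}
Ziemowit Kostana, \emph{On countably saturated linear orders and certain class of countably saturated graphs}, arXiv:1907.00432 (2019).

\end{thebibliography}
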